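# Even edges and the signs of $I(\mathcal G,-x)^{-1}$

## 1. Parity of the edges as a test for positivity

Here is the answer one would first guess. Take a hypergraph, write down its independence polynomial with all variables negated, and invert it as a power series. The guess is that the inverse has only non-negative coefficients exactly when every edge has an even number of vertices. We first make this precise.

**Definition (hypergraph, independent set).** A hypergraph $\mathcal G=(\mathcal V,\mathcal E)$ consists of a finite vertex set $\mathcal V=\{1,\dots,n\}$ and a set $\mathcal E$ of edges. Each edge is a subset of $\mathcal V$ with at least $2$ elements, and no edge properly contains another, so $\mathcal E$ is an antichain. These hypotheses are in force throughout. A set $U\subseteq\mathcal V$ is independent if it contains no edge as a subset. The hypergraph is *even* if every edge has even cardinality, and *$r$-uniform* if every edge has cardinality $r$.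

The antichain condition loses nothing, since an edge that contains a smaller edge forbids no further sets. Note that meeting an edge is allowed; only containing a whole edge is forbidden. For the single edge $\{1,2,3,4\}$ on four vertices, $15$ of the $16$ subsets are independent.

**Definition (independence polynomial).** In commuting variables $x_1,\dots,x_n$,
$$I(\mathcal G,x)=\sum_{U\text{ independent}}x(U),\qquad x(U)=\prod_{i\in U}x_i .$$

The constant term is $1$, so $I(\mathcal G,-x)$ is invertible in $\mathbb Q[[x_1,\dots,x_n]]$. We call $\mathcal G$ **non-negative** if all coefficients of $I(\mathcal G,-x)^{-1}$ are non-negative.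

The guess is then: *$\mathcal G$ is non-negative if and only if $\mathcal G$ is even.* It is the conjecture of the problem discussed here, whose source is the paper of Chaithra P, Shushma Rani and R. Venkatesh, "Marked multi-colorings and marked chromatic polynomials of hypergraphs and subspace arrangements", arXiv:2507.20847 (2025). Two facts may be used:

- (i) If $\mathcal G$ is a graph (all edges of cardinality $2$), then $\mathcal G$ is non-negative.
- (ii) If $\mathcal G$ is non-negative, then $\mathcal G$ is even.

Both have short proofs, which we give on the way because they show where the difficulty sits. By (ii), the whole question is whether *even* implies *non-negative*.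

## 2. One edge, by hand

Put
$$y_i=\frac{x_i}{1-x_i}=x_i+x_i^2+x_i^3+\cdots .$$
For exponent vectors $\alpha,\beta$, write $[x^\alpha]$ for the coefficient of $x^\alpha$ and $y^\beta=\prod_i y_i^{\beta_i}$. In one variable, the coefficient of $x^a$ in $x^b/(1-x)^{b+1}$ is $\binom ab$. Multiplying over the variables gives
$$[x^\alpha]\;y^\beta\prod_i\frac1{1-x_i}=\prod_i\binom{\alpha_i}{\beta_i}. \tag{1}$$

Let $\mathcal G$ be one edge $\{1,\dots,r\}$ on $r$ vertices. Every subset is independent except the full set, so
$$I(\mathcal G,-x)=\prod_{i=1}^r(1-x_i)-(-1)^rx_1\cdots x_r=\prod_{i=1}^r(1-x_i)\cdot\bigl(1-(-1)^ry_1\cdots y_r\bigr).$$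
Expanding the geometric series and applying (1),
$$[x^\alpha]\,I(\mathcal G,-x)^{-1}=\sum_{k\ge0}(-1)^{rk}\prod_{i=1}^r\binom{\alpha_i}{k}.$$

If $r$ is even, this is a sum of non-negative terms. For $r=2$ it is $\sum_k\binom ak\binom bk=\binom{a+b}a$, which agrees with $1/(1-x_1-x_2)$. If $r$ is odd, take $\alpha=(2,1,\dots,1)$: only $k=0,1$ contribute, and the coefficient is $1-2=-1$. So the guess is right for one edge.

Two further easy observations. If $\mathcal V$ splits into two parts and every edge lies in one of them, then $I$ is a product, and so is its inverse; hence disjoint unions of non-negative hypergraphs are non-negative. An isolated vertex $i$ contributes the harmless factor $1/(1-x_i)$.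

Next, for $W\subseteq\mathcal V$ let $\mathcal G[W]$ be the hypergraph on $W$ whose edges are the edges of $\mathcal G$ contained in $W$. Setting $x_i=0$ for all $i\notin W$ turns $I(\mathcal G,-x)$ into $I(\mathcal G[W],-x)$, so it also turns one inverse into the other. Therefore
$$[x^\alpha]\,I(\mathcal G,-x)^{-1}=[x^\alpha]\,I(\mathcal G[W],-x)^{-1}\quad\text{whenever }x^\alpha\text{ is supported in }W. \tag{2}$$

This already proves (ii). If $\mathcal G$ has an edge $e$ of odd size, then by the antichain condition $\mathcal G[e]$ has $e$ as its only edge, and we have just found a coefficient $-1$ for it.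

## 3. Deleting a vertex: a proof for graphs, and where it breaks for 4-edges

The first approach to "even implies non-negative" is to prove (i) by induction and then try to carry the induction over to larger edges.

**Proof of (i).** We abbreviate $I(G)=I(G,-x)$. We claim that for every graph $G$ and every vertex $v$, the series $I(G-v)/I(G)$ has non-negative coefficients. We use induction on the number of vertices. Sort the independent sets by whether they contain $v$. Those that do are $\{v\}$ together with an independent set avoiding $v$ and all its neighbors, so with $N[v]=\{v\}\cup N(v)$,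
$$I(G)=I(G-v)-x_v\,I(G-N[v]),\qquad \frac{I(G-v)}{I(G)}=\frac1{1-x_v\,\dfrac{I(G-N[v])}{I(G-v)}} .$$
Let $w_1,\dots,w_k$ be the neighbors of $v$, let $G_0=G-v$ and $G_j=G_{j-1}-w_j$. Then $G_k=G-N[v]$ and
$$\frac{I(G-N[v])}{I(G-v)}=\prod_{j=1}^k\frac{I(G_{j-1}-w_j)}{I(G_{j-1})} .$$
Each factor is non-negative by induction, hence so is the geometric series above, which proves the claim. Deleting the vertices of $G$ one at a time, down to the empty graph with $I=1$, writes $1/I(G)$ as a product of ratios covered by the claim. So it is non-negative.

Now try this on hypergraphs. The sets containing $v$ correspond to sets $U\subseteq\mathcal V\setminus\{v\}$ that contain no $e\setminus\{v\}$ with $v\in e$, and no $e$ with $v\notin e$. For a graph this only means "delete the neighbors as well". For a 4-edge it creates a constraint of size $3$: the hypergraph that appears is no longer obtained from $\mathcal G-v$ by deleting vertices, and the product of ratios is no longer available.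

The ratio one needs can indeed have a negative coefficient. Take the edges $\{1,2,3,4\}$ and $\{3,4,5,6\}$, and $v=1$. Let $A$ be the polynomial of $\mathcal G-1$, which has the single edge $\{3,4,5,6\}$ on $\{2,\dots,6\}$, and let $B$ be the polynomial for the constraints $\{2,3,4\}$ and $\{3,4,5,6\}$. Then $I(\mathcal G,-x)=A-x_1B$, and with $Q'=(1-x_2)(1-x_5)(1-x_6)$, sorting by whether $U\supseteq\{3,4\}$,
$$A=(1-x_3-x_4)Q'+x_3x_4(1-x_2)(1-x_5-x_6),$$
$$B=(1-x_3-x_4)Q'+x_3x_4(1-x_5-x_6).$$
Hence $B-A=x_2x_3x_4(1-x_5-x_6)$ and
$$\frac BA=1+x_2x_3x_4\,\frac{1-x_5-x_6}{A}.$$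
To read off the coefficient of $x_2x_3x_4x_5x_6$, set $x_2=x_3=x_4=0$ in $A$, which leaves $(1-x_5)(1-x_6)$. Since $\frac{1-x_5-x_6}{(1-x_5)(1-x_6)}=1-y_5y_6$, the coefficient is $-1$.

So the induction hypothesis is false here. This does not yet refute the guess, because $I(\mathcal G,-x)^{-1}=A^{-1}\bigl(1-x_1B/A\bigr)^{-1}$ contains many positive terms that could outweigh the $-1$. We have to compute the inverse itself.

## 4. Two 4-edges that share two vertices

**Theorem 1.** Let $\mathcal V=\{1,\dots,6\}$ and $\mathcal E=\{\{1,2,3,4\},\{3,4,5,6\}\}$. This hypergraph is even, its edges form an antichain, and the coefficient of $x_1^3x_2x_3x_4x_5^3x_6$ in $I(\mathcal G,-x)^{-1}$ is $-2$.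

*Proof.* Evenness and the antichain property are clear.

**Step 1: the polynomial.** The purpose is to separate the shared vertices $3,4$ from the others. If an independent set $U$ does not contain both $3$ and $4$, then $U\cap\{1,2,5,6\}$ is arbitrary. If $U\supseteq\{3,4\}$, then $U$ must contain neither $\{1,2\}$ nor $\{5,6\}$, and that is the only condition. With
$$Q=(1-x_1)(1-x_2)(1-x_5)(1-x_6),\qquad L=(1-x_1-x_2)(1-x_5-x_6),$$
we get
$$I(\mathcal G,-x)=Q(1-x_3-x_4)+L\,x_3x_4 .$$

**Step 2: the coefficient of $x_3x_4$ in the inverse.** Here we isolate the part of the inverse that is linear in both shared variables. Write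
$$I(\mathcal G,-x)^{-1}=Q^{-1}(1-u)^{-1},\qquad u=x_3+x_4-\tfrac LQ\,x_3x_4 .$$
In $(1-u)^{-1}=1+u+u^2+\cdots$, the monomial $x_3x_4$ occurs in $u$ with coefficient $-L/Q$, in $u^2$ with coefficient $2$, and in no other power. So the coefficient of $x_3x_4$, a power series in $x_1,x_2,x_5,x_6$, is
$$\frac1Q\Bigl(2-\frac LQ\Bigr)=\frac2Q-\frac L{Q^2}.$$

**Step 3: the remaining exponents.** Now we read off a numerical coefficient. The series $L/Q^2$ is a product of a factor in $x_1,x_2$ and one in $x_5,x_6$. The coefficient of $x_1^ax_2^b$ in $\frac{1-x_1-x_2}{(1-x_1)^2(1-x_2)^2}$ is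
$$(a+1)(b+1)-a(b+1)-(a+1)b=1-ab,$$
and the other factor behaves in the same way. Hence the coefficient of $x_1^ax_2^bx_3x_4x_5^cx_6^d$ in $I(\mathcal G,-x)^{-1}$ is
$$2-(ab-1)(cd-1).$$
For $a=b=c=d=1$ this is $2$, so the trouble is invisible at the squarefree monomial. For $(a,b,c,d)=(3,1,3,1)$ it is $2-2\cdot2=-2$. $\blacksquare$

So the conjecture is false: "only if" holds by (ii), and "if" fails. The rest of the talk explains which feature of these two edges is responsible, and how far parity can be repaired.

## 5. The variables $y_i$ and the sign $(-1)^{|T|+|\cup T|}$

For one edge, the substitution $y_i=x_i/(1-x_i)$ made everything transparent. We now do the same for any hypergraph. For $T\subseteq\mathcal E$ let $\cup T=\bigcup_{e\in T}e$, and for $W\subseteq \mathcal V$ let $y^W=\prod_{i\in W}y_i$.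

**Basic identity.** For every hypergraph $\mathcal G$,
$$I(\mathcal G,-x)=\prod_i(1-x_i)\cdot K(y),\qquad K(y)=\sum_{T\subseteq\mathcal E}(-1)^{|T|+|\cup T|}\,y^{\cup T}. \tag{3}$$

*Proof.* The edges contained in a set $U$ form a set $\mathcal E_U$, and $\sum_{T\subseteq\mathcal E_U}(-1)^{|T|}$ is $1$ if $\mathcal E_U$ is empty and $0$ otherwise. So the indicator of "$U$ is independent" is $\sum_{T:\,\cup T\subseteq U}(-1)^{|T|}$. Exchanging sums,
$$I(\mathcal G,-x)=\sum_{T\subseteq\mathcal E}(-1)^{|T|}\sum_{U\supseteq\cup T}(-1)^{|U|}x(U).$$
For a fixed set $W$, the elements of $U\setminus W$ are chosen freely, so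
$$\sum_{U\supseteq W}(-1)^{|U|}x(U)=(-1)^{|W|}x(W)\prod_{i\notin W}(1-x_i)=(-1)^{|W|}\,y^W\prod_i(1-x_i).$$
Put $W=\cup T$. $\blacksquare$

For two edges $e,f$ we get $K=1\mp\cdots$ with signs depending only on sizes. Let both have size $4$. Then the terms for $\{e\}$ and $\{f\}$ are $-y^e$ and $-y^f$, and the term for $\{e,f\}$ is $(-1)^{|e\cup f|}y^{e\cup f}$.

If $|e\cap f|=1$ or $3$, then $|e\cup f|=7$ or $5$, so $K=1-y^e-y^f-y^{e\cup f}$. Its inverse is a geometric series with non-negative terms. If $|e\cap f|=2$, then $|e\cup f|=6$ and $K=1-y^e-y^f+y^{e\cup f}$, and the inverse contains $-y^{e\cup f}$. This is the sign behind Theorem 1. It depends on the size of the *overlap*, not only on the sizes of the edges. The next definition measures overlaps for any number of edges.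

**Definition (incidence graph, connected, $b_1$).** For $T\subseteq\mathcal E$ let $B(T)$ be the bipartite graph on the node set $T\sqcup(\cup T)$ in which $e\in T$ is joined to each of its vertices. Let $c(T)$ be its number of connected components, and let
$$b_1(T)=\sum_{e\in T}|e|-|T|-|\cup T|+c(T).$$
A non-empty $T$ is *connected* if $c(T)=1$. The incidence graph of $\mathcal G$ is the analogous graph on $\mathcal E\sqcup\mathcal V$.

The number $b_1(T)$ is (edges) $-$ (nodes) $+$ (components) of $B(T)$, that is, its cyclomatic number. It is $0$ exactly when $B(T)$ is a forest, and $b_1(\emptyset)=0$. For one edge, $B(\{e\})$ is a star and $b_1=0$. For two distinct edges,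
$$b_1(\{e,f\})=|e\cap f|-2+c(\{e,f\}),$$
which is $0$ if $e\cap f=\emptyset$ and $|e\cap f|-1$ otherwise. For the pair of Theorem 1 it is $1$.

If $\mathcal G$ is even, then $\sum_{e\in T}|e|$ is even, so
$$b_1(T)\equiv|T|+|\cup T|+c(T)\pmod2. \tag{4}$$
Thus for connected $T$ the sign in (3) is $(-1)^{b_1(T)+1}$.

**Definition ($\kappa$).** For $W\subseteq\mathcal V$ with $|W|\ge2$,
$$\kappa(W)=(-1)^{|W|+1}\sum_{T\text{ connected},\ \cup T=W}(-1)^{|T|}.$$

This depends only on $\mathcal G[W]$. If $W$ is an edge of size $r$, then by the antichain property it is the only edge inside $W$, and $\kappa(W)=(-1)^{r+1}(-1)=(-1)^r$. In Theorem 1, $\kappa(\{1,\dots,6\})=(-1)^7\cdot1=-1$, since only $T=\{e,f\}$ has the full union. For the graph triangle with edges $12,13,23$, the connected $T$ covering $\{1,2,3\}$ are the three pairs and the triple, so $\kappa(\{1,2,3\})=(-1)^4(3-1)=2$.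

**Decomposition.** For every hypergraph,
$$K(y)=\sum_{\{T_1,\dots,T_k\}}\prod_{i=1}^k(-1)^{|T_i|+|\cup T_i|}y^{\cup T_i}=\sum_{\{W_1,\dots,W_k\}}\prod_{i=1}^k\bigl(-\kappa(W_i)\,y^{W_i}\bigr). \tag{5}$$
The first sum is over sets of connected edge sets with pairwise disjoint unions. The second is over sets of pairwise disjoint subsets $W_i\subseteq\mathcal V$ with $|W_i|\ge2$. In both, $k=0$ gives the term $1$.

*Proof.* Split $T$ along the components of $B(T)$. Every vertex of $\cup T$ lies in an edge of $T$, so each component contains an edge of $T$, and the edges of $T$ in it form a connected set whose union is the vertex part of that component. The unions of different parts are disjoint. Conversely, connected sets with pairwise disjoint unions are exactly the parts of their union $T=T_1\cup\dots\cup T_k$. This is a bijection, and $(-1)^{|T|+|\cup T|}y^{\cup T}$ is multiplicative over the parts, which gives the first equality. For the second, fix the unions $W_i=\cup T_i$ and sum over all connected $T_i$ with that union; each factor becomes $\sum(-1)^{|T_i|+|W_i|}y^{W_i}=-\kappa(W_i)y^{W_i}$. $\blacksquare$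

## 6. Non-negative $\kappa$ gives a non-negative inverse

The right side of (5) is a sum over families of pairwise disjoint sets with a minus sign for each member. That is the independence polynomial of a *graph*, at negated arguments, so fact (i) becomes available again.

**Theorem 2.** If $\kappa(W)\ge0$ for all $W$, then $\mathcal G$ is non-negative. In particular, an even $\mathcal G$ with $b_1(T)$ even for all $T\subseteq\mathcal E$ is non-negative.

*Proof.*

**Step 1: a graph.** This step rewrites $K$ as a graph polynomial. Let $H$ be the graph whose vertices are the subsets $W\subseteq\mathcal V$ with $|W|\ge2$, with distinct $W,W'$ adjacent if and only if $W\cap W'\ne\emptyset$. Its independent sets are the sets $\{W_1,\dots,W_k\}$ of pairwise disjoint subsets. With one variable $z_W$ for each vertex, $I(H,-z)=\sum\prod_i(-z_{W_i})$, so (5) says that $K(y)$ is $I(H,-z)$ evaluated at $z_W=\kappa(W)y^W$.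

**Step 2: positivity passes to $x$.** This step carries non-negativity through two substitutions. By (i), $I(H,-z)^{-1}$ has non-negative coefficients in independent variables $z_W$. The substitution $z_W=\kappa(W)y^W$ is legitimate because these series have no constant term, and it respects inverses. Since all $\kappa(W)\ge0$, the series $K(y)^{-1}$ has non-negative coefficients in $y$. Substituting $y_i=x_i/(1-x_i)$, a series with non-negative coefficients and no constant term, and multiplying by $\prod_i(1-x_i)^{-1}$ keeps all coefficients non-negative. By (3) the result is $I(\mathcal G,-x)^{-1}$.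

**Step 3: the parity criterion.** This step deduces the second statement. Let $\mathcal G$ be even with all $b_1(T)$ even. For connected $T$, (4) gives $|T|+|\cup T|+1\equiv0$, so $|T|+|\cup T|$ is odd. Hence every term $(-1)^{|W|+1+|T|}$ in $\kappa(W)$ is $+1$, and $\kappa(W)$ is the number of connected $T$ with $\cup T=W$, which is non-negative. $\blacksquare$

The first criterion is broader than the second. For the graph triangle, $b_1$ of the full edge set is $6-3-3+1=1$, so the parity criterion does not apply; but $\kappa=1$ on each edge and $\kappa=2$ on $\{1,2,3\}$, so the first one does. We do not claim that the condition $\kappa\ge0$ is necessary for arbitrary even hypergraphs.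

## 7. Private vertices: the parity of $b_1$ decides

**Definition (private vertex).** A vertex of an edge $e$ is *private* if it lies in no other edge.

In Theorem 1, vertices $1,2$ are private to the first edge and $5,6$ to the second. In the graph triangle no edge has a private vertex.

**Theorem 3.** Let $\mathcal G$ be even, with every edge having a private vertex. Then $\mathcal G$ is non-negative if and only if $b_1(T)$ is even for every $T\subseteq\mathcal E$.

The hypothesis on private vertices cannot simply be dropped: the graph triangle is non-negative by (i), although $b_1=1$ for its full edge set.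

*Proof.* "If" is Theorem 2. For "only if", suppose $b_1(S)$ is odd for some $S\subseteq\mathcal E$; then $S\ne\emptyset$. We produce a negative coefficient. The plan is to take large exponents on one private vertex per edge of $S$ and exponent $1$ elsewhere. Then each $T\subseteq S$ contributes $\pm m^{|T|}$, and $T=S$ dominates with a minus sign.

**Step 1: reduction to the edges of $S$.** We want to forget all other edges. Choose a private vertex $v_e$ of each $e\in S$, and let $W=\cup S$. An edge $f\notin S$ has a private vertex, which lies in no edge of $S$ and so lies outside $W$. Thus the edge set of $\mathcal G[W]$ is exactly $S$. By (2), a negative coefficient for $\mathcal G[W]$ is one for $\mathcal G$. So we replace $\mathcal G$ by $\mathcal G[W]$; the value $b_1(S)$ and the vertices $v_e$ keep their properties. The $v_e$ are distinct, since $v_e$ lies in $e$ only.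

**Step 2: the coefficient formula.** Here we translate from $x$ to $y$. For an integer $m\ge1$ let $\alpha_{v_e}=m$ for $e\in S$, and $\alpha_u=1$ for all other $u\in W$. Write $K(y)^{-1}=\sum_\beta g_\beta y^\beta$. By (3) and (1),
$$[x^\alpha]\,I(\mathcal G[W],-x)^{-1}=\sum_{\beta\le\alpha}g_\beta\prod_{i\in W}\binom{\alpha_i}{\beta_i}. \tag{6}$$

**Step 3: only squarefree $\beta$ contribute.** This step shows that the large exponents $m$ do not let powers $y_i^2$ in. Let $g_\beta\ne0$ and $\beta\le\alpha$. Since $K^{-1}=\sum_k(1-K)^k$ and $1-K$ is a combination of monomials $y^{\cup T}$ with $\emptyset\ne T\subseteq S$, the monomial $y^\beta$ is a product of such monomials. If $y^{\cup T}$ contains $y_{v_e}$, then $e\in T$, because $v_e$ is private to $e$; so $y^{\cup T}$ contains $y_u$ for all $u\in e$. Hence $\beta_{v_e}\le\beta_u$ for all $u\in e$. Pick $u\in e\setminus\{v_e\}$. It is not $v_f$ for any $f\ne e$, because $v_f\notin e$. So $\alpha_u=1$ and $\beta_{v_e}\le\beta_u\le1$. All other entries satisfy $\beta_u\le\alpha_u=1$ anyway. Thus $\beta$ is squarefree.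

**Step 4: the squarefree coefficients of $K^{-1}$.** We now compute the $g_\beta$ that matter. Work modulo the ideal $J$ generated by all $y_i^2$; this changes no squarefree coefficient. For connected $T$ put $a_T=(-1)^{|T|+|\cup T|}$ and $Y_T=y^{\cup T}$. Modulo $J$ we have $Y_T^2\equiv0$, and $Y_TY_{T'}\equiv0$ whenever $\cup T$ and $\cup T'$ intersect. So when the product over all connected $T\subseteq S$ is expanded, only the sets of connected $T_i$ with pairwise disjoint unions survive, and by the first equality in (5),
$$K(y)\equiv\prod_{T\text{ connected}}(1+a_TY_T)\pmod J .$$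
Since $(1+a_TY_T)(1-a_TY_T)=1-a_T^2Y_T^2\equiv1$, the inverse is
$$K(y)^{-1}\equiv\prod_{T\text{ connected}}(1-a_TY_T)\pmod J .$$
Expand again. A surviving set $\{T_1,\dots,T_k\}$ corresponds, as in (5), to the edge set $T=T_1\cup\dots\cup T_k$ with $c(T)=k$. It contributes $(-1)^k\prod_i a_{T_i}Y_{T_i}=(-1)^{c(T)+|T|+|\cup T|}y^{\cup T}$. With (4),
$$K(y)^{-1}\equiv\sum_{T\subseteq S}(-1)^{b_1(T)}\,y^{\cup T}\pmod J. \tag{7}$$

**Step 5: the leading term wins.** This step evaluates (6). By Step 3 only squarefree $\beta$ enter. For such $\beta$, supported on a set $X$, the product of binomials in (6) is $\prod_{i\in X}\alpha_i$. Since $v_e\in\cup T$ if and only if $e\in T$, we have $\prod_{i\in\cup T}\alpha_i=m^{|T|}$. So (6) and (7) give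
$$[x^\alpha]\,I(\mathcal G[W],-x)^{-1}=\sum_{T\subseteq S}(-1)^{b_1(T)}m^{|T|}\le-m^{|S|}+(2^{|S|}-1)\,m^{|S|-1}.$$
The term $T=S$ is $-m^{|S|}$ because $b_1(S)$ is odd, and each of the other $2^{|S|}-1$ terms is at most $m^{|S|-1}$. For $m=2^{|S|}$ the right side is $-m^{|S|-1}<0$. $\blacksquare$

As a check, take Theorem 1 with private vertices $1$ and $5$: the sum in Step 5 is $1+2m-m^2$. At $m=3$ this is $-2$, the coefficient found in Section 4.

## 8. Two edges, and linear hypergraphs

A hypergraph is *linear* if $|e\cap f|\le1$ for distinct edges $e,f$.

**Corollary 4.**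
(a) An even hypergraph with at most one edge is non-negative. An even hypergraph with exactly two edges $e,f$ is non-negative if and only if $|e\cap f|$ is $0$ or odd.
(b) Let $\mathcal G$ be even and linear, with every edge having a private vertex. Then $\mathcal G$ is non-negative if and only if its incidence graph is a forest.

*Proof of (a).* With at most one edge, all $b_1(T)$ are $0$, and Theorem 2 applies. With two edges, the antichain condition makes $e\setminus f$ and $f\setminus e$ non-empty, so each edge has a private vertex. By Section 5, $b_1(\{e,f\})$ is $0$ if $e\cap f=\emptyset$ and $|e\cap f|-1$ otherwise; for smaller $T$ it is $0$. So all $b_1(T)$ are even exactly when $|e\cap f|$ is $0$ or odd, and Theorem 3 applies.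

*Proof of (b).* If the incidence graph is a forest, then so is each subgraph $B(T)$, so all $b_1(T)=0$ and Theorem 2 applies.

Otherwise we look for $T$ with $b_1(T)=1$. Take a shortest cycle of the incidence graph. The graph is bipartite, so the cycle has length $2k$ with $k\ge2$ and passes through $k$ edges $e_1,\dots,e_k$ of $\mathcal G$ and $k$ vertices. If $k=2$, two edges would share two vertices, against linearity; so $k\ge3$. The cycle has no chord, since a chord would create a shorter cycle. Nor does a vertex $w$ off the cycle lie in two of the edges $e_i,e_j$: the shorter arc of the cycle between $e_i$ and $e_j$ has length at most $k$, so together with the path $e_i\,w\,e_j$ it would form a cycle of length at most $k+2<2k$.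

Let $T=\{e_1,\dots,e_k\}$. By what we showed, $B(T)$ is the cycle with pendant vertices attached, so $b_1(T)=1$. By Theorem 3, $\mathcal G$ is not non-negative. $\blacksquare$

For instance, let $e_1=\{1,2,4,5\}$, $e_2=\{2,3,6,7\}$, $e_3=\{1,3,8,9\}$. Any two edges share exactly one vertex, so pairs have $b_1=0$, while the triple has $b_1=12-3-9+1=1$. With private vertices $4,6,8$, Step 5 of Theorem 3 gives the coefficient $1+3m+3m^2-m^3$. At $m=4$ it is $1+12+48-64=-3$, at the monomial with exponent $4$ on $x_4,x_6,x_8$ and $1$ on the other six variables.

## 9. Five vertices, and $r+1$ vertices for $r$-uniform hypergraphs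

**Theorem 5.**
(a) All even hypergraphs on $n$ vertices are non-negative if and only if $n\le5$.
(b) Let $r\ge4$ be even. All $r$-uniform hypergraphs on $n$ vertices are non-negative if and only if $n\le r+1$. Hence, among even $r$, the conjecture holds for all $r$-uniform hypergraphs only when $r=2$.

With Corollary 4(a), this says that the counterexample of Theorem 1 is optimal both in the number of vertices, $6$, and in the number of edges, $2$.

*Proof.*

**Step 1: failure for larger $n$.** We want a counterexample for each $n\ge r+2$. Let $r\ge4$ be even, and take $e=\{1,\dots,r\}$, $f=\{3,\dots,r+2\}$, with all remaining vertices isolated. Then $|e\cap f|=r-2$ is even and at least $2$, so Corollary 4(a) says that this hypergraph is not non-negative. This settles "only if" in (b). The case $r=4$ settles "only if" in (a), for all $n\ge6$.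

**Step 2: (b) for $n\le r+1$.** By Theorem 2 it is enough to check $\kappa(W)\ge0$ for $|W|\le r+1$. If $W$ contains no edge, no connected $T$ has union $W$, and $\kappa(W)=0$. If $|W|=r$ and $W$ is an edge, then $\kappa(W)=(-1)^{r+1}(-1)=1$. There remains $|W|=r+1$ with $j\ge1$ edges inside $W$. Each of these is $W$ minus one vertex, so any two distinct ones have union $W$ and intersect, while a single one does not cover $W$. Hence the connected $T$ with $\cup T=W$ are exactly the sets of at least two edges in $W$. The alternating sum over all subsets of a $j$-element set is $0$; removing the empty set and the singletons gives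
$$\sum_{|T|\ge2}(-1)^{|T|}=0-1+j=j-1,\qquad \kappa(W)=(-1)^{r+2}(j-1)=j-1\ge0.$$
This proves (b) for $r\ge4$. For $r=2$ every $r$-uniform hypergraph is non-negative by (i), and for even $r\ge4$ Step 1 gives a counterexample, whence the last sentence of (b).

**Step 3: (a), sets $W$ with only 2-edges.** Now let $n\le5$, so all edges have size $2$ or $4$. By Theorem 2 we must check $\kappa(W)\ge0$ for $2\le|W|\le5$. This step treats the case where $\mathcal G[W]$ is a graph. We prove a statement about multigraphs, loops allowed, because contraction creates loops and parallel edges.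

For a finite multigraph $M$ with $p\ge1$ vertices let $F(M)=\sum_T(-1)^{|T|}$, summed over the edge sets $T$ for which $(V(M),T)$ is connected. We claim $(-1)^{p-1}F(M)\ge0$, by induction on the number of edges. If $p=1$, every $T$ is allowed, so $F(M)$ is $1$ if there are no edges and $0$ otherwise. If $p\ge2$ and there is no non-loop edge, no $T$ is allowed and $F(M)=0$. Otherwise let $g$ be a non-loop edge. The allowed $T$ without $g$ are the allowed sets of $M-g$. The allowed $T$ with $g$ correspond, by removing $g$, to the allowed sets of the contraction $M/g$, with one sign change. So $F(M)=F(M-g)-F(M/g)$. Since $M/g$ has $p-1$ vertices, and both $M-g$ and $M/g$ have fewer edges than $M$,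
$$(-1)^{p-1}F(M)=(-1)^{p-1}F(M-g)+(-1)^{p-2}F(M/g)\ge0 .$$

If $|W|\ge2$ and $\mathcal G[W]$ has only 2-edges, then a set $T$ of edges in $W$ is connected with $\cup T=W$ if and only if the graph $(W,T)$ is connected. Hence $\kappa(W)=(-1)^{|W|-1}F(\mathcal G[W])\ge0$.

**Step 4: (a), four-element edges.** This step treats the only four-element sets not covered by Step 3. If $|W|=4$ and $W$ contains a 4-edge, then $W$ is that edge. By the antichain property it is the only edge in $W$, and $\kappa(W)=(-1)^5(-1)=1$.

**Step 5: (a), five vertices with at least one 4-edge.** This is the last case: $|W|=5$ and $W$ contains $j\ge1$ edges of size $4$. Since $(-1)^{|W|+1}=1$, $\kappa(W)$ is the sum of $(-1)^{|T|}$ over connected $T$ with $\cup T=W$. If $W\setminus\{v\}$ is an edge, then no 2-edge lies inside it, so every 2-edge in $W$ contains $v$. We go through the possibilities.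

- *No 2-edges in $W$.* As in Step 2 with $r=4$, $\kappa(W)=j-1\ge0$.
- *$j\ge3$.* A 2-edge would contain at least three vertices, so there are no 2-edges, and the previous item applies.
- *$j=2$ and at least one 2-edge.* Let $e=W\setminus\{u\}$ and $f=W\setminus\{v\}$. A 2-edge contains both $u$ and $v$, so the only one is $p=\{u,v\}$. No single edge covers $W$. The sets $\{e,f\}$, $\{e,p\}$, $\{f,p\}$ and $\{e,f,p\}$ are all connected with union $W$: $e$ and $p$ meet in $v$, $f$ and $p$ meet in $u$, and $e$ and $f$ meet in three vertices. So $\kappa(W)=1+1+1-1=2$.
- *$j=1$ and $m\ge1$ 2-edges.* Let $e=W\setminus\{v\}$; each 2-edge joins $v$ to a vertex of $e$. A set $T\ni e$ must contain a 2-edge to cover $v$, and then it is connected with union $W$. These $T$ contribute $\sum_{s\ge1}(-1)^{1+s}\binom ms=1$. A set $T\not\ni e$ consists of 2-edges at $v$ and covers $W$ only if it contains all four possible ones. So these contribute $(-1)^4=1$ if $m=4$, and $0$ otherwise. Hence $\kappa(W)\in\{1,2\}$.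

In all cases $\kappa(W)\ge0$, and Theorem 2 shows that every even hypergraph on at most five vertices is non-negative. $\blacksquare$
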